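# Log Calabi–Yau pairs on Fano varieties that need many tori

We work over $k=\mathbb C$; any algebraically closed field of characteristic $0$ would do. Varieties are irreducible and separated.

## 1. Log Calabi–Yau pairs and volume forms

Let $X$ be a normal variety of dimension $n$. A nonzero rational $n$-form $\omega$ on $X$ has a divisor $\operatorname{div}_X(\omega)$, and $K_X$ denotes any divisor obtained in this way. When several birational varieties are in play, all their canonical divisors are computed from one and the same form. A *divisor over $X$* is a prime divisor $E$ on a normal variety $Z$ with a proper birational morphism $f\colon Z\to X$. It defines a valuation $\operatorname{ord}_E$ on $k(X)$ and also on rational $n$-forms.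

**Definition (log discrepancy, lc, klt).** Let $B$ be a $\mathbb Q$-divisor such that $K_X+B$ is $\mathbb Q$-Cartier. The log discrepancy of $E$ is
$$a(E;X,B)=1+\operatorname{ord}_E\bigl(K_Z-f^*(K_X+B)\bigr).$$
The pair $(X,B)$, with $B$ effective, is *log canonical* (lc) if $a(E;X,B)\ge 0$ for every $E$ over $X$. The variety $X$ is *klt* if $K_X$ is $\mathbb Q$-Cartier and $a(E;X,0)>0$ for every $E$. It is *$\varepsilon$-lc* if $a(E;X,0)\ge\varepsilon$ for every $E$.

For example, if $E$ is a prime divisor on $X$ itself, then $a(E;X,B)=1-\operatorname{mult}_E(B)$. If $X$ is smooth and $B$ is a reduced divisor with simple normal crossings, then $(X,B)$ is lc; this is a textbook fact.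

**Definition (log Calabi–Yau pair).** A log Calabi–Yau pair $(X,B)$ is a normal projective variety $X$ with an effective $\mathbb Q$-divisor $B$ such that $(X,B)$ is lc and $K_X+B\sim_{\mathbb Q}0$.

The basic example is $(\mathbb P^n,\Sigma^n)$, where $\Sigma^n$ is the sum of the $n+1$ coordinate hyperplanes. On the torus $\mathbb G_m^n=\mathbb P^n\setminus\Sigma^n$ with coordinates $t_1,\dots,t_n$, take
$$\Omega=\operatorname{dlog}t_1\wedge\dots\wedge\operatorname{dlog}t_n .$$
It has no zeros or poles on the torus and a simple pole along each coordinate hyperplane, so $\operatorname{div}(\Omega)=-\Sigma^n$. The boundary $\Sigma^n$ is reduced with simple normal crossings, so the pair is lc.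

**Definition (crepant map).** A birational map $\phi\colon(X,B)\dashrightarrow(X',B')$ is crepant if $K_X+B$ and $K_{X'}+B'$ have the same pullback to a common resolution. Equivalently, $a(E;X,B)=a(E;X',B')$ for every divisor $E$ over the two varieties.

For example, let $\phi\colon\mathbb P^2\dashrightarrow\mathbb P^2$ be given on the torus by $(x,y)\mapsto(x,\,y(1+x))$. Then $\phi^*\Omega=\operatorname{dlog}x\wedge\bigl(\operatorname{dlog}y+\tfrac{dx}{1+x}\bigr)=\Omega$, and this makes $\phi$ a crepant map from $(\mathbb P^2,\Sigma^2)$ to itself, by the following lemma. We use the lemma throughout.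

**Lemma 1.** Let $X$ be a normal projective variety of dimension $n$ and $\omega$ a rational $n$-form with $\operatorname{div}_X(\omega)=-B$, where $B$ is effective. Then $K_X+B\sim0$ and $a(E;X,B)=1+\operatorname{ord}_E(\omega)$ for every $E$ over $X$. If $\phi\colon\mathbb P^n\dashrightarrow X$ is birational and $\phi^*\omega=\pm\Omega$, then $(X,B)$ is a log Calabi–Yau pair and $\phi\colon(\mathbb P^n,\Sigma^n)\dashrightarrow(X,B)$ is crepant.

*Proof.* Compute canonical divisors with $\omega$. Then $K_X+B=0$ as a divisor, so its pullback is $0$, and $K_Z=\operatorname{div}_Z(\omega)$. This gives the formula for $a(E;X,B)$. The same formula holds for $(\mathbb P^n,\Sigma^n)$ and $\Omega$. If $\phi^*\omega=\pm\Omega$, the two forms become equal up to sign on a common resolution, so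
$$a(E;X,B)=1+\operatorname{ord}_E(\omega)=1+\operatorname{ord}_E(\Omega)=a(E;\mathbb P^n,\Sigma^n)\ge0 .$$
The last inequality holds because $(\mathbb P^n,\Sigma^n)$ is lc. So $(X,B)$ is lc and $\phi$ is crepant. $\square$

## 2. Cluster type maps, almost tori and the number $\mathcal C(X,B)$

**Definition (cluster type).** A crepant birational map $\phi\colon(\mathbb P^n,\Sigma^n)\dashrightarrow(X,B)$ is of cluster type if its exceptional locus contains no divisor of $\mathbb P^n$ that meets $\mathbb G_m^n$. Equivalently, $\phi$ restricts to an open embedding on an open subset $T'\subset\mathbb G_m^n$ whose complement in $\mathbb G_m^n$ has codimension at least $2$. The image $\phi(T')$ is called an *almost torus*. The pair $(X,B)$ is of cluster type if such a $\phi$ exists.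

The two formulations agree. Let $T'$ be the set of points of $\mathbb G_m^n$ near which $\phi$ is an isomorphism onto an open subset of $X$. The first formulation says that the complement of $T'$ contains no divisor. On $T'$ the map $\phi$ is injective, because two points with the same image have the same local ring inside $k(\mathbb P^n)$, and on a separated variety such points coincide. So $\phi|_{T'}$ is an open embedding.

The identity of $(\mathbb P^n,\Sigma^n)$ is of cluster type, with almost torus $\mathbb G_m^n$. The crepant map $(x,y)\mapsto(x,y(1+x))$ of Section 1 is not: it contracts the curve $\{x=-1\}$, which meets $\mathbb G_m^2$, to the point $(-1,0)$.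

**Lemma 2.** For a cluster type crepant map $\phi\colon (\mathbb P^n,\Sigma^n)\dashrightarrow (X,B)$ as above, $\phi(T')\subset X\setminus B$.

*Proof.* Suppose the open set $\phi(T')$ meets a component $E$ of $B$. Then $E\cap\phi(T')$ is a divisor of $\phi(T')$, so $E$ corresponds to a prime divisor of $\mathbb P^n$ that meets $\mathbb G_m^n$. Hence $a(E;\mathbb P^n,\Sigma^n)=1$. But $a(E;X,B)=1-\operatorname{mult}_E(B)<1$, which contradicts crepancy. $\square$

**Definition (the number $\mathcal C$).** Let $(X,B)$ be of cluster type. Almost tori cover $X\setminus B$ *divisorially* if the complement of their union in $X\setminus B$ has codimension at least $2$. The number $\mathcal C(X,B)$ is the least $k$ for which there are $k$ cluster type crepant maps $(\mathbb P^n,\Sigma^n)\dashrightarrow(X,B)$ whose almost tori cover $X\setminus B$ divisorially.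

For example, $\mathcal C(\mathbb P^n,\Sigma^n)=1$, by the identity map.

## 3. Fano polytopes and their toric varieties

**Definition (Fano variety).** A Fano variety is a normal projective variety $X$ with klt singularities (so $K_X$ is $\mathbb Q$-Cartier) such that $-K_X$ is ample.

For example, $\mathbb P^n$ is Fano. Singular examples come from polytopes. Let $N\cong\mathbb Z^n$, $M=N^\vee$ and $T=N\otimes\mathbb G_m$. We use the same letter for an element of $M$ and the corresponding character of $T$.

**Definition (Fano polytope).** A Fano polytope is a lattice polytope $Q\subset N_{\mathbb R}$ with $0\in\operatorname{int}Q$ whose vertices are primitive vectors of $N$. We write $X_Q$ for the toric variety of the fan of cones over the proper faces of $Q$.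

The rays of this fan are spanned by the vertices $u$ of $Q$. Let $D_u$ be the corresponding prime divisor and $O(u)\subset D_u$ its dense orbit. We recall four standard facts:

- A character $m\in M$ has order $\langle m,u\rangle$ along $D_u$. If $\langle m,u\rangle=0$, then $m$ restricts to a character of the torus $O(u)$, which is nontrivial when $m\neq0$.
- The set $T\cup O(u)$ is the affine chart of the ray of $u$, namely $\operatorname{Spec}k[m\in M:\langle m,u\rangle\ge0]$.
- The form $\Omega_T=\operatorname{dlog}t_1\wedge\dots\wedge\operatorname{dlog}t_n$, for a basis $t_1,\dots,t_n$ of $M$, is independent of the basis up to sign, and $\operatorname{div}(\Omega_T)=-\sum_uD_u$.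
- If $\psi$ is a function on $N_{\mathbb R}$ that is rational and linear on each cone, then $\sum_u\psi(u)D_u$ is $\mathbb Q$-Cartier. It is ample if and only if $\psi$ is strictly convex: for each maximal cone $\sigma$, the linear function $\ell_\sigma$ equal to $\psi$ on $\sigma$ satisfies $\ell_\sigma<\psi$ outside $\sigma$.

**Example.** For $Q=\operatorname{conv}(e_1,\dots,e_n,-\sum e_i)$ one gets $X_Q=\mathbb P^n$. For $Q=\operatorname{conv}(\pm e_1,\pm e_2)$ one gets $\mathbb P^1\times\mathbb P^1$. A case where a face is not a simplex appears in Section 6.

**Lemma 3.** For a Fano polytope $Q$, the variety $X_Q$ is Fano. If $\psi$ is the gauge of $Q$ (the function linear on each cone with $\psi(u)=1$ at each vertex), then $a(E_v;X_Q,0)=\psi(v)$ for each primitive $v\in N$, where $E_v$ is the toric divisor over $X_Q$ defined by $v$.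

*Proof.* For each facet $F$ let $\ell_F$ be the rational linear function equal to $1$ on $F$. Then $Q=\{\ell_F\le1\text{ for all }F\}$ and $\psi=\max_F\ell_F$, with $\psi=\ell_F$ exactly on the cone over $F$. So $\psi$ is strictly convex, and $-K_{X_Q}=\sum_uD_u$ is $\mathbb Q$-Cartier and ample. In particular $X_Q$ is projective.

Let $\pi\colon X'\to X_Q$ be the toric morphism of a refinement of the fan. For $v$ in the cone over $F$, a multiple $p\sum D_u$ is given near the corresponding fixed point by the character $p\,\ell_F$. Hence $\pi^*(\sum D_u)$ has order $\psi(v)$ along $E_v$, and $K_{X'}=\operatorname{div}(\Omega_T)$ has order $-1$. So $a(E_v;X_Q,0)=1-1+\psi(v)=\psi(v)>0$. Now choose the refinement smooth. Then $K_{X'}-\pi^*K_{X_Q}=\sum_v(\psi(v)-1)E_v$ has all coefficients greater than $-1$ and simple normal crossings support, and this implies klt. (In Cox–Little–Schenck, *Toric Varieties*, Prop. 11.4.24, this is stated for every $\mathbb Q$-Gorenstein toric variety.) $\square$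

## 4. Bounding $\mathcal C$ on Fano varieties by the dimension

How many almost tori does it take to fill $X\setminus B$ up to codimension two? Two facts are known. For every integer $m\ge0$ there is a log Calabi–Yau surface $(X,B)$ of cluster type with $\mathcal C(X,B)=m+1$, so on surfaces in general there is no bound. However, $\mathcal C(X,B)\le2$ whenever $(X,B)$ is a cluster type log Calabi–Yau pair with $X$ a Fano surface. This suggests the question posed by Joshua Enwright, Fernando Figueroa and Joaquín Moraga in "Log Calabi-Yau pairs of birational complexity zero", arXiv:2404.05878 (2024):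

*Let $X$ be an $n$-dimensional Fano variety and $(X,B)$ a log Calabi–Yau pair of cluster type. Is there a function $N(n)$ such that $\mathcal C(X,B)\le N(n)$ for every such pair?*

We shall prove that there is no such bound in any dimension $n\ge3$.

**Theorem B.** Let $\mathcal V_n$ be the set of values $\mathcal C(X,B)$ over all cluster type log Calabi–Yau pairs $(X,B)$ with $X$ an $n$-dimensional Fano variety. Then $\mathcal V_1=\{1\}$, $\mathcal V_2=\{1,2\}$, and $\mathcal V_n\supseteq\mathbb Z_{\ge1}$ for all $n\ge3$. For $n\ge3$ every value $r\ge1$ is attained with $X$ toric, and every value $r\ge n$ with $X$ toric and $\rho(X)=1$.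

So a bound exists only for $n\le2$, with sharp values $N(1)=1$ and $N(2)=2$; the upper bound for $n=2$ is the known fact just quoted.

## 5. The projective line, and a conic with a line

**Dimension one.** A Fano curve is $\mathbb P^1$, and every birational map $\phi\colon\mathbb P^1\dashrightarrow X$ to it is an isomorphism. Crepancy, read on points, says $B=\phi_*\Sigma^1$. A subset of codimension at least $2$ in $\mathbb G_m$ is empty, so the almost torus is all of $\phi(\mathbb G_m)=X\setminus B$. Hence $\mathcal C(X,B)=1$. The pair $(\mathbb P^1,\Sigma^1)$ exists, so $\mathcal V_1=\{1\}$.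

**A pair on the plane with $\mathcal C=2$.** Let $x,y$ be affine coordinates on $\mathbb A^2=\mathbb P^2\setminus H_0$, let $B$ be the closure of the conic $\{xy=-1\}$ plus the line $H_0$, and put
$$\omega=\frac{dx\wedge dy}{1+xy}.$$
Along $H_0$ the form $dx\wedge dy$ has order $-3$ and $1/(1+xy)$ has order $2$, so $\operatorname{div}(\omega)=-B$. Write $z=1+xy$ and $U=\mathbb P^2\setminus B=\{z\ne0\}\subset\mathbb A^2$.

Where $y\ne0$ we can solve $x=(z-1)/y$. So $T_1=U\cap\{y\ne0\}=\operatorname{Spec}k[z^{\pm1},y^{\pm1}]$ is a torus. Since $dz\wedge dy=y\,dx\wedge dy$, we get $\operatorname{dlog}z\wedge\operatorname{dlog}y=\omega$. By Lemma 1 the pair is log Calabi–Yau, and the map $\mathbb P^2\dashrightarrow\mathbb P^2$ given by $\mathbb G_m^2\cong T_1$ is crepant, hence of cluster type. By symmetry so is the one for $T_2=U\cap\{x\ne0\}$. Together $T_1\cup T_2=U\setminus\{(0,0)\}$, so $\mathcal C\le2$.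

Can one almost torus $\phi(T')$ do it? The function $z$ is invertible on $U$, so $\phi^*z$ is an invertible function on $T'$. It extends, together with its inverse, to an invertible function on $\mathbb G_m^2$, that is, to $c\chi^{\mu}$ with $c\in k^*$ and $\mu\in\mathbb Z^2$. It is nonconstant, so write $\mu=d\mu_0$ with $\mu_0$ primitive and $d\geq 1$. Each fiber of $c\chi^\mu$ over a nonzero value is then a disjoint union of $d$ translates of the same one-dimensional subtorus, and each of them meets $T'$, because only finitely many points are missing. For $\lambda\ne0,1$ the fiber $\{z=\lambda\}=\{xy=\lambda-1\}$ in $U$ is irreducible, so $d=1$. But then $\{z=1\}\cap\phi(T')$ is irreducible as well, whereas $\{z=1\}=\{xy=0\}$ consists of two lines. So $\phi(T')$ meets at most one of the two lines in $U$, and one almost torus is not enough. Hence $\mathcal C=2$.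

What forced the second torus is this: *all fibers of a character of a torus look the same, while $z$ has one special fiber with two components.* A special fiber with $r$ components should force $r$ tori.

## 6. Monomials on $\mathbb P^n$, the limit for simplicial fans, and a quadric cone

The natural next attempt is to take $\mathbb A^n=\mathbb P^n\setminus H_0$ and $w=x_1\cdots x_r$ with $r\le n$, and to use $z=1+w$. The special fiber $\{z=1\}=\{w=0\}$ has $r$ components, and Theorem A below confirms that the resulting pair has $\mathcal C=r$. But there are only $n$ coordinates, so this gives no value above $n$.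

Let us see what other toric varieties allow. Take a Fano polytope $Q$, a nonzero $w\in M$, and the form
$$\omega=\frac{w}{1+w}\,\Omega_T. \tag{1}$$
For $n=2$, $w=xy$ this is the form of Section 5. Let $a=\langle w,u\rangle$ for a vertex $u$. If $a>0$, the orders of $w$, $1+w$ and $\Omega_T$ along $D_u$ are $a$, $0$ and $-1$, so $\omega$ has order $a-1$. To have $-\operatorname{div}(\omega)$ effective, as Lemma 1 requires, we need $a\le1$. So $w\le1$ at all vertices of $Q$, hence on $Q$. The components of the special fiber will be the $D_u$ with $\langle w,u\rangle=1$, that is, with $u$ a vertex of the face $Q\cap\{w=1\}$.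

Here the attempt stops on every smooth, and more generally on every $\mathbb Q$-factorial, $X_Q$. The fan is then simplicial, so the vertices of a proper face of $Q$ are linearly independent, and there are at most $n$ of them. To get past $n$ components we need a face $\{w=1\}$ of $Q$ that is *not a simplex*. In dimension $2$ this is impossible, since proper faces are points and segments. In dimension $3$ a face may be a polygon with any number of vertices. Nothing in the definition of a Fano variety forbids this, since by Lemma 3 such an $X_Q$ is klt.

**Example (four planes through the vertex of a quadric cone).** Let $X=\{x_1x_2=x_3x_4\}\subset\mathbb P^4$ with coordinates $x_0,\dots,x_4$. Its only singular point is $[1:0:0:0:0]$, so this hypersurface is normal. Put $x_0=1$ and $w=x_1x_2=x_3x_4$. The locus where no coordinate vanishes is a torus with coordinates $x_1,x_3,w$, because $x_2=w/x_1$ and $x_4=w/x_3$. It acts on $X$, so $X$ is toric. The orders of $(x_1,x_3,w)$ along the invariant divisors give the rays: along (the closures of) the planes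
$$\{x_1=x_3=0\},\quad\{x_1=x_4=0\},\quad\{x_2=x_3=0\},\quad\{x_2=x_4=0\}$$
they are $(1,1,1),(1,0,1),(0,1,1),(0,0,1)$, and along $\{x_0=0\}$ they are $(-1,-1,-2)$. (For instance, near a general point of the first plane $x_2$ and $x_4$ are units and $x_3$ is a local parameter.)

The five charts $\{x_i\ne0\}$ are invariant and cover $X$. The chart $x_0\ne0$ meets all four planes, so its cone is the cone over the unit square at height $1$. The chart $x_1\neq 0$ is $\mathbb A^3$ with coordinates $x_0,x_3,x_4$ and invariant divisors $\{x_0=0\}$, $\{x_2=x_3=0\}$, $\{x_2=x_4=0\}$, so its cone is spanned by $(-1,-1,-2)$ and the two vertices $(0,1,1),(0,0,1)$ of one edge of the square. The charts $x_2,x_3,x_4\ne0$ give the other three edges in the same way. So $X=X_Q$ for the pyramid $Q$ with base the unit square at height $1$ and apex $(-1,-1,-2)$. Its vertices are primitive, and $0=\tfrac13(-1,-1,-2)+\tfrac23(\tfrac12,\tfrac12,1)$ lies strictly between the apex and an interior point of the base, so $0$ is interior to $Q$.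

The character $w$ is the height. It is $1$ on the four base vertices and $-2$ at the apex. In $X\setminus\{x_0=0\}$ the fiber $\{w=0\}$ consists of four planes through one point, in dimension three. Theorem A will give $\mathcal C(X,B)=4$ for $B=\{x_0^2+x_1x_2=0\}\cap X+\{x_0=0\}\cap X$. Here the first summand is the closure of $\{w=-1\}$, because $x_0^2+x_1x_2$ vanishes identically on no invariant divisor, and $1+w$ vanishes to order one along $\{w=-1\}$.

## 7. Counting tori by the vertices of a face

**Theorem A.** Let $Q$ be a Fano polytope and $w\in M$ with $\langle w,u\rangle\le1$ for all vertices $u$. Let $u_1,\dots,u_r$ be the vertices with $\langle w,u_i\rangle=1$, and assume $r\ge1$. Let $V\subset X=X_Q$ be the closure of $\{w=-1\}\subset T$, and put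
$$B_w=V+\sum_{\langle w,u\rangle\le0}D_u .$$
Then $(X,B_w)$ is a log Calabi–Yau pair of cluster type with $K_X+B_w\sim0$, and $\mathcal C(X,B_w)=r$.

Every vertex $u$ has integral $\langle w,u\rangle\le1$, so either $u$ is one of the $u_i$ or $D_u\subset B_w$. Write $D_i=D_{u_i}$, $U=X\setminus B_w$ and $z=1+w$. Since $\langle w,u_1\rangle=1$, the vector $w$ is primitive, so it is part of a basis of $M$. Hence $\{w=-1\}\subset T$ is isomorphic to $\mathbb G_m^{n-1}$, in particular smooth and irreducible, and $1+w$ vanishes on it to order one.

## 8. Covering by $r$ tori

**Step 1: the volume form.** We show that $\omega$ from (1) satisfies $\operatorname{div}_X(\omega)=-B_w$.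

On $T$ the factors $w$ and $\Omega_T$ have no zeros or poles, so $\omega$ has only a simple pole along $\{w=-1\}$. Along every $D_u$ the form $\Omega_T$ has order $-1$. There are three cases for $a=\langle w,u\rangle$.

- If $a=1$, then $w$ has order $1$ and $1+w$ has order $0$, so $\omega$ has order $1-0-1=0$.
- If $a<0$, then $w$ and $1+w$ both have order $a$, so $\omega$ has order $-1$.
- If $a=0$, then $w$ restricts to a nontrivial character of $O(u)$, so neither $w$ nor $1+w$ vanishes identically there. Both have order $0$, and $\omega$ has order $-1$.

So $-\operatorname{div}_X(\omega)=V+\sum_{\langle w,u\rangle\le0}D_u=B_w$. This divisor is effective and reduced, and $K_X+B_w\sim0$.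

**Step 2: one torus for each $u_i$.** We find in $U$ a torus $T_i$ that contains the dense orbit of $D_i$ and on which $\omega$ is the standard form.

Let $V_i=T\cup O(u_i)$ be the chart of the ray of $u_i$. Since $\langle w,u_i\rangle=1$, we have $M=\mathbb Zw\oplus u_i^\perp$, and the characters with $\langle m,u_i\rangle\ge0$ are $\mathbb Z_{\ge0}w\oplus u_i^\perp$. With $y_1,\dots,y_{n-1}$ a basis of $u_i^\perp$, this gives
$$V_i=\operatorname{Spec}k[w,y_1^{\pm1},\dots,y_{n-1}^{\pm1}].$$
Remove $\{w=-1\}$:
$$T_i:=V_i\setminus\{w=-1\}=\operatorname{Spec}k[z^{\pm1},y_1^{\pm1},\dots,y_{n-1}^{\pm1}]\cong\mathbb G_m^n .$$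
The chart $V_i$ meets no toric divisor except $D_i$, and $V\cap V_i\subset\{w=-1\}$ because $\{w=-1\}$ is closed in $V_i$. So $T_i\subset U$. As $w,y_1,\dots,y_{n-1}$ is a basis of $M$,
$$\omega=\pm\frac{w}{1+w}\,\frac{dw}{w}\wedge\operatorname{dlog}y_1\wedge\dots\wedge\operatorname{dlog}y_{n-1}=\pm\operatorname{dlog}z\wedge\operatorname{dlog}y_1\wedge\dots\wedge\operatorname{dlog}y_{n-1}.$$
On the quadric cone, for $u=(1,1,1)$ one may take $y_1=x_2$ and $y_2=x_4$. The torus is $\{x_2\ne0,\ x_4\ne0,\ w\ne-1\}$, with $x_1=w/x_2$ and $x_3=w/x_4$.

**Step 3: the pair is log Calabi–Yau of cluster type.** We apply Lemma 1 to the torus charts.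

Let $\phi_i\colon\mathbb P^n\dashrightarrow X$ be the birational map given by $\mathbb G_m^n\cong T_i\subset X$. By Step 2, $\phi_i^*\omega=\pm\Omega$. By Step 1 and Lemma 1, $(X,B_w)$ is a log Calabi–Yau pair and $\phi_i$ is crepant. It is an open embedding on all of $\mathbb G_m^n$, so it is of cluster type with almost torus $T_i$.

**Step 4: $\mathcal C(X,B_w)\le r$.** We check that $T_1,\dots,T_r$ cover $U$ divisorially.

First, $U\cap T\subset T\setminus\{w=-1\}\subset T_1$. Next, a point of $U\setminus T$ lies on some toric divisor but on none contained in $B_w$, so $U\setminus T\subset\bigcup_iD_i$. Finally $w=0$ on $O(u_i)$, so $O(u_i)\subset V_i\setminus\{w=-1\}=T_i$. Therefore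
$$U\setminus\bigcup_iT_i\subset\bigcup_i\bigl(D_i\setminus O(u_i)\bigr),$$
and each $D_i\setminus O(u_i)$ is a proper closed subset of the prime divisor $D_i$, hence has codimension at least $2$ in $X$.

## 9. Why fewer than $r$ almost tori cannot suffice

**Step 5: the function $z$ on $U$.** We show that $z$ is an invertible regular function on $U$ and that
$$\{z=1\}\cap U=\bigcup_{i=1}^r(D_i\cap U). \tag{2}$$

On the open set $X\setminus\bigcup_{\langle w,u\rangle\le0}D_u$, which contains $U$, the divisor of $w$ is $\sum_iD_i\ge0$. By normality $w$ is regular there, so $w$ and $z$ are regular on $U$. Since $w$ has order $1$ along $D_i$, it vanishes on all of $D_i\cap U$, so $z=1$ there. On $U\cap T$ the function $z=1+w$ has no zero, because its zeros in $T$ lie in $V$. As $U\setminus T\subset\bigcup_iD_i$, the function $z$ has no zero on $U$. Also $\{z=1\}=\{w=0\}$, and $w$ has no zero on $T$, so (2) follows.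

**Step 6: an almost torus meets at most one $D_i$.** We show that on an almost torus $z$ is a primitive character up to a constant, so that its fiber over $1$ is irreducible.

Let $\phi\colon(\mathbb P^n,\Sigma^n)\dashrightarrow(X,B_w)$ be any cluster type crepant map, with $T'\subset\mathbb G_m^n$ as in Section 2. By Lemma 2, $\phi(T')\subset U$. So $\phi^*z$ and $\phi^*z^{-1}$ are regular on $T'$. The complement of $T'$ in $\mathbb G_m^n$ has codimension at least $2$ and $\mathbb G_m^n$ is normal, so both extend to $\mathbb G_m^n$ (Hartogs), where their product is still $1$. The units of the Laurent polynomial ring are the monomials times constants, so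
$$\phi^*z=c\,\chi^\mu,\qquad c\in k^*,\ \mu\in\mathbb Z^n .$$
Here $\mu\ne0$ because $z$ is nonconstant. Write $\mu=d\mu_0$ with $\mu_0$ primitive and $d\ge1$.

*We claim $d=1$.* Identify $k(\mathbb G_m^n)$ with $k(X)$ by $\phi$. Then $(\chi^{\mu_0})^d=z/c$, so $\chi^{\mu_0}$ is algebraic over $k(z)$. By Step 2, $k(X)=k(z,y_1,\dots,y_{n-1})$ is purely transcendental over $k(z)$, and a field is algebraically closed in any purely transcendental extension of it. Hence $\chi^{\mu_0}\in k(z)=k(\chi^{d\mu_0})$. But $[k(\chi^{\mu_0}):k(\chi^{d\mu_0})]=d$, so $d=1$. (In Section 5 the irreducibility of the other fibers of $z$ played this role.)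

So $\mu$ is primitive. Extend it to a basis of $\mathbb Z^n$; then $\{c\chi^\mu=1\}\subset\mathbb G_m^n$ is given by fixing one coordinate, so it is irreducible of codimension $1$. It meets $T'$, whose complement has codimension at least $2$. Hence
$$F:=\{z=1\}\cap\phi(T')$$
is irreducible of codimension $1$ in $\phi(T')$.

Suppose $D_i$ meets $\phi(T')$. Then $D_i\cap\phi(T')$ is a nonempty open subset of $D_i$, so it is irreducible of dimension $n-1$. It is closed in $\phi(T')$, and by (2) it is contained in $F$. Since $F$ is irreducible of the same dimension, $D_i\cap\phi(T')=F$. If $D_j$ also meets $\phi(T')$, then $D_j\cap\phi(T')=F$ too. Taking closures in $X$ gives $D_i=\overline F=D_j$, so $i=j$.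

**Step 7: $\mathcal C(X,B_w)\ge r$.** We count.

Suppose almost tori cover $U$ divisorially. Each $D_i\cap U$ is a prime divisor of $U$, nonempty because it contains $O(u_i)\subset T_i\subset U$. It cannot lie in a set of codimension at least $2$, so it meets one of the almost tori. The $D_i$ are $r$ distinct divisors, and by Step 6 each almost torus meets at most one of them. So there are at least $r$ almost tori. With Step 4, $\mathcal C(X,B_w)=r$, and Theorem A is proved. $\square$

## 10. Pyramids over polytopes with many vertices

We now prove Theorem B. By Theorem A, we look for polytopes with a face $\{w=1\}$ that has exactly $r$ vertices.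

**Step 8: the values $1\le r\le n$, in every dimension $n$.** Projective space suffices for these. Take $Q=\operatorname{conv}(e_1,\dots,e_n,-\sum_ie_i)$, so $X_Q=\mathbb P^n$, and $w=e_1^*+\dots+e_r^*$. It takes the value $1$ on $e_1,\dots,e_r$, the value $0$ on $e_{r+1},\dots,e_n$ and the value $-r$ on $-\sum_ie_i$. Theorem A gives $\mathcal C(\mathbb P^n,B_w)=r$. In homogeneous coordinates $w=x_1\cdots x_r/x_0^r$, and with $H_j=\{x_j=0\}$,
$$B_w=\{x_1\cdots x_r+x_0^r=0\}+H_0+H_{r+1}+\dots+H_n .$$
The total degree is $r+1+(n-r)=n+1$, as it should be. For $n=2$, $r=2$ this is the pair of Section 5.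

**Step 9: a lattice polytope with $r$ vertices and $0$ in its interior, for $n\ge3$ and $r\ge n$.** This will be the base of the pyramid.

For $0\le j\le r-1$ let $p_j=(j,j^2,\dots,j^{n-1})\in\mathbb Z^{n-1}$ and $P_0=\operatorname{conv}(p_0,\dots,p_{r-1})$. Each $p_j$ is a vertex of $P_0$: since $n-1\ge2$, the functional $x_2-2jx_1$ is available, and at $p_i$ it equals $i^2-2ij=(i-j)^2-j^2$, which is minimal only for $i=j$. Any $n$ of the $p_j$ are affinely independent, by the Vandermonde determinant. So $p_0,\dots,p_{n-1}$ span a simplex of full dimension $n-1$, and its barycenter $s/n$, with $s=p_0+\dots+p_{n-1}$, is an interior point of it and hence of $P_0$. Therefore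
$$P:=nP_0-s\subset\mathbb R^{n-1}$$
has exactly the $r$ vertices $np_j-s$, all of them lattice points, and $0\in\operatorname{int}P$. For $n=3$ and $r=4$ we have $s=(3,5)$, and the vertices are $(-3,-5),(0,-2),(3,7),(6,22)$. The first three have sum $0$.

**Step 10: the pyramid.** We put $P$ at height $1$ and choose an apex below the origin. Let
$$Q=\operatorname{conv}\bigl(P\times\{1\}\ \cup\ \{-e_n\}\bigr)\subset\mathbb R^n,\qquad w=e_n^* .$$
The vertices are $(v,1)$, for $v$ a vertex of $P$, and $-e_n$. They are primitive, because their last coordinates are $\pm1$. For $-1\le h\le1$ the slice of $Q$ at height $h$ is $\tfrac{1+h}2P\times\{h\}$. As $0\in\operatorname{int}P$, these slices contain a fixed neighborhood of $0$ for $h$ near $0$, so $0\in\operatorname{int}Q$. Thus $Q$ is a Fano polytope, and $X_Q$ is a Fano variety by Lemma 3. The functional $w$ is $1$ on exactly the $r$ base vertices and $-1$ at the apex. By Theorem A, with $B_w=\overline{\{w=-1\}}+D_{-e_n}$,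
$$\mathcal C(X_Q,B_w)=r .$$

**Step 11: $\rho(X_Q)=1$.** We compute with support functions. On a complete toric variety, $\operatorname{Pic}\otimes\mathbb Q$ is the space of functions on $N_{\mathbb R}$ that are linear on each cone and rational, modulo linear functions, and its dimension is $\rho$. Given such a function, subtract the linear function that agrees with it on the full-dimensional cone $\sigma$ over the base $P\times\{1\}$. The result vanishes on $\sigma$, hence at every ray generator except $-e_n$. Being linear on cones, it is determined by its value at $-e_n$. So $\rho(X_Q)\le1$, and $\rho(X_Q)\ge1$ because $X_Q$ is projective of positive dimension.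

**Step 12: conclusion.** For $n\ge3$, Steps 8–11 give every $r\ge1$ on a toric Fano variety, and every $r\ge n$ on one with $\rho=1$. Since $r$ is arbitrary, no function $N(n)$ exists for any $n\ge3$. For $n=2$, Step 8 gives $\{1,2\}\subset\mathcal V_2$, and the known bound $\mathcal C\le2$ for Fano surfaces gives equality. For $n=1$ we saw $\mathcal V_1=\{1\}$ in Section 5. This proves Theorem B. $\square$

## 11. Limits of the construction: simplicial fans and $\varepsilon$-lc singularities

The large values came from faces with many vertices. The following statement says that, within the class of Theorem A, bounding the singularities bounds $\mathcal C$. Nothing is claimed here about Fano pairs outside that class.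

**Proposition C.** In Theorem A:

1. If $X_Q$ is $\mathbb Q$-factorial, then $\mathcal C(X_Q,B_w)\le n$. This is attained on $\mathbb P^n$.
2. If $X_Q$ is $\varepsilon$-lc with $\varepsilon>0$, then $\mathcal C(X_Q,B_w)$ is bounded by a constant depending only on $n$ and $\varepsilon$.

*Proof.* By Theorem A, $\mathcal C(X_Q,B_w)=r$ is the number of vertices of $Q\cap\{w=1\}$. This is a face because $w\le1$ on $Q$, and a proper one because it does not contain $0$.

**Part 1: counting vertices of a simplex.** If $X_Q$ is $\mathbb Q$-factorial, its fan is simplicial, so the vertices of each proper face of $Q$ are linearly independent and there are at most $n$ of them. So $r\le n$. Equality holds on $\mathbb P^n$ with $w=\sum_ie_i^*$, by Step 8.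

**Part 2: bounding the volume.** We turn the condition on log discrepancies into a condition on lattice points. Let $X_Q$ be $\varepsilon$-lc. By Lemma 3, $\psi(v)=a(E_v;X_Q,0)\ge\varepsilon$ for every primitive $v\in N$, and so $\psi(v)\ge\varepsilon$ for every nonzero $v\in N$, since a nonzero $v$ is a positive integer multiple of a primitive vector. Put $m=\lceil1/\varepsilon\rceil$, so $1/m\le\varepsilon$. As $\operatorname{int}(\tfrac1mQ)=\{\psi<\tfrac1m\}$, the only point of $N$ in $\operatorname{int}(\tfrac1mQ)$ is $0$. Multiplying by $m$,
$$\operatorname{int}(Q)\cap mN=\{0\}.$$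
By Lagarias–Ziegler (*Bounds for lattice polytopes containing a fixed number of interior points in a sublattice*, Canad. J. Math. 43 (1991)), the volume of an $n$-dimensional lattice polytope with exactly one interior point in $m\mathbb Z^n$ is at most a constant $c(n,m)$. So $\operatorname{vol}(Q)\le c(n,m)$.

**Part 2, continued: from volume to vertices.** We show that an $n$-dimensional lattice polytope $Q$ with $q$ vertices has $\operatorname{vol}(Q)\ge(q-n)/n!$; this is a case of Blichfeldt's inequality. Order the vertices $v_1,\dots,v_q$ so that the first $n+1$ are affinely independent, and let $Q_k=\operatorname{conv}(v_1,\dots,v_k)$. The simplex $Q_{n+1}$ has volume at least $1/n!$, as has any full-dimensional lattice simplex. For $k\ge n+1$ the point $v_{k+1}$ is a vertex of $Q$, so it is not in $Q_k$, and some facet $G$ of $Q_k$ has $v_{k+1}$ strictly on its outer side. Choose $n$ affinely independent vertices of $G$. Together with $v_{k+1}$ they span a full-dimensional lattice simplex in $Q_{k+1}$ that meets $Q_k$ only in the hyperplane of $G$. So $\operatorname{vol}(Q_{k+1})\ge\operatorname{vol}(Q_k)+1/n!$. Adding up, $\operatorname{vol}(Q)\ge(q-n)/n!$.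

Hence $q\le n!\operatorname{vol}(Q)+n$, and
$$r\le q\le n!\,c\bigl(n,\lceil1/\varepsilon\rceil\bigr)+n. \qquad\square$$
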